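\title{Nonvanishing of positive intersection products of movable classes}

\begin{abstract}
Let $L_1,\dots,L_k$ be movable $(1,1)$-classes on a compact K\"ahler manifold of dimension $n\ge k$. A conjecture predicts that the positive intersection product $\langle L_1\cdots L_k\rangle$ is nonzero if and only if every partial sum $\sum_{i\in I}L_i$ has numerical dimension at least $|I|$. We show that this holds for $k\le 2$ and fails for every $3\le k\le n$. The basic counterexample is the blow-up of $\mathbb P^3$ along three non-coplanar lines through a point. We also prove a criterion that is valid for all pseudo-effective classes, in which the numerical dimension of a partial sum is replaced by the nonvanishing of a monomial in its terms.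
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ be a (connected) compact K\"ahler manifold of dimension $n$. A class in $H^{1,1}(X,\mathbb R)$ is \emph{nef} if it is a limit of K\"ahler classes, and \emph{pseudo-effective} (\emph{psef}) if it contains a closed positive $(1,1)$-current. The \emph{movable cone} $\operatorname{Mov}^1(X)$ is the closed convex cone generated by the classes $\mu_*\tilde\omega$, where $\mu\colon\tilde X\to X$ is a modification and $\tilde\omega$ is a K\"ahler class on $\tilde X$. Nef classes are movable (take $\mu=\mathrm{id}$), and movable classes are psef (the push-forward of a K\"ahler form is a closed positive current). The three notions are modeled on linear systems that are, respectively, base point free, free of fixed components, and nonempty.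

Outside the nef cone the cup product no longer measures positivity: an exceptional curve on a surface has square $-1$. The remedy is the \emph{positive intersection product} $\langle\alpha_1\cdots\alpha_p\rangle\in H^{p,p}(X,\mathbb R)$ of psef classes, in the sense of Boucksom--Demailly--P\u{a}un--Peternell \cite{BDPP}. One passes to a modification $\mu$, splits each $\mu^*\alpha_j$ into a nef part and an effective divisor, intersects the nef parts only, pushes the result down to $X$, and takes a limit over all such choices; the precise definition is recalled in Section~\ref{sec:tools}. On nef classes this is the cup product. The \emph{numerical dimension} of a psef class $\alpha$ is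
\[
\operatorname{nd}(\alpha)=\max\{\,0\le j\le n:\ \langle\alpha^j\rangle\neq0\,\},\qquad \langle\alpha^0\rangle=1 .
\]
If $\alpha=\varphi^*\mathcal O(1)$ for a morphism $\varphi\colon X\to\mathbb P^N$, then $\operatorname{nd}(\alpha)=\dim\varphi(X)$, so $\operatorname{nd}$ counts the directions in which a class moves.

When is a product of $k$ classes $L_1,\dots,L_k$ nonzero? Put $[k]=\{1,\dots,k\}$ and $L_I=\sum_{i\in I}L_i$ for $I\subset[k]$. The following example suggests an answer.

\begin{example}\label{ex:hall}
Let $X=(\mathbb P^1)^n$, let $h_1,\dots,h_n$ be the pull-backs of the point classes of the factors, and let $L_i=\sum_{j\in S_i}h_j$ for subsets $S_1,\dots,S_k\subset[n]$. Since $h_j^2=0$ and the products of distinct $h_j$ are linearly independent, $L_1\cdots L_k\neq0$ if and only if one can choose pairwise distinct elements $j_i\in S_i$. For the same reason $\operatorname{nd}(L_I)=\bigl|\bigcup_{i\in I}S_i\bigr|$. By Hall's marriage theorem, $L_1\cdots L_k\ne0$ if and only if $\operatorname{nd}(L_I)\ge|I|$ for all $I$.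
\end{example}

So the natural condition is that any $|I|$ of the classes together move in at least $|I|$ directions:
\begin{equation}\label{eq:H}
\operatorname{nd}(L_I)\ge|I|\qquad\text{for all }I\subset[k].\tag{H}
\end{equation}
The following result is stated in \cite{HX}.

\begin{theorem}[\cite{HX}]\label{thm:HX}
Let $1\le k\le n$, let $L_1,\dots,L_{k-1}$ be nef and let $L_k$ be movable. Then the cup product $L_1\cdots L_k$ is nonzero if and only if \eqref{eq:H} holds.
\end{theorem}

Under these hypotheses the cup product equals $\langle L_1\cdots L_k\rangle$ (Lemmas~\ref{lem:movable} and~\ref{lem:nefpsef} below), so Theorem~\ref{thm:HX} is a statement about positive products. A movable class satisfies $\langle L\rangle=L$, so in degree one it loses nothing when passing to the positive product, and one may hope that the remaining nef hypotheses can be dropped as well. This is the conjecture posed in \cite{HX}.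

\begin{quote}
\textbf{Conjecture.} Let $1\le k\le n$ and let $L_1,\dots,L_k$ be movable classes on a compact K\"ahler manifold of dimension $n$. Then $\langle L_1\cdots L_k\rangle\neq0$ if and only if \eqref{eq:H} holds.
\end{quote}

We show that the conjecture is false; it already fails for $n=k=3$ on a smooth projective rational threefold, with $L_1$ nef.

\begin{theorem}\label{thm:A}
For all integers $3\le k\le n$ there are a smooth projective variety $W$ of dimension $n$ and movable classes $L_1,\dots,L_k$ on $W$, with $k-2$ of them nef, such that \eqref{eq:H} holds but $\langle L_1\cdots L_k\rangle=0$.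
\end{theorem}

Thus in Theorem~\ref{thm:HX}, read as a statement about positive products, the hypothesis that $k-1$ classes are nef cannot be weakened to $k-2$. The rest of the conjecture survives.

\begin{theorem}\label{thm:B}
Let $X$ be a compact K\"ahler manifold of dimension $n$ and let $1\le k\le n$.
\begin{enumerate}
\item[(i)] If $L_1,\dots,L_k$ are psef and $\langle L_1\cdots L_k\rangle\ne0$, then \eqref{eq:H} holds.
\item[(ii)] If $k\le2$ and $L_1,\dots,L_k$ are movable, then $\langle L_1\cdots L_k\rangle\neq0$ if and only if \eqref{eq:H} holds.
\end{enumerate}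
\end{theorem}

Hence the conjecture holds for all $X$ of dimension $n$ exactly when $k\le2$. Together with Theorem~\ref{thm:HX} we obtain a complete answer in terms of the number of classes that are not nef.

\begin{corollary}\label{cor:class}
Fix integers $1\le k\le n$ and $r\ge0$. The equivalence between $\langle L_1\cdots L_k\rangle\neq0$ and \eqref{eq:H} holds on all compact K\"ahler manifolds of dimension $n$, for all $k$-tuples of movable classes with at most $r$ non-nef members, if and only if $k\le2$ or $r\le1$.
\end{corollary}

Finally, there is a correct criterion of the same shape, and it needs no movability. Here $\mathbb N=\{0,1,2,\dots\}$ and $|m|=\sum_i m_i$.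

\begin{theorem}\label{thm:C}
Let $L_1,\dots,L_k$ $(1\le k\le n)$ be psef classes on a compact K\"ahler manifold of dimension $n$. Then $\langle L_1\cdots L_k\rangle\neq0$ if and only if for every nonempty $I\subset[k]$ there is $m\in\mathbb N^I$ with $|m|=|I|$ and $\bigl\langle\prod_{i\in I}L_i^{m_i}\bigr\rangle\neq0$.
\end{theorem}

For nef classes one can expand $L_I^{|I|}$ into monomials, and the condition of Theorem~\ref{thm:C} is equivalent to \eqref{eq:H}. The positive product is not additive, and a sum of movable classes can be more positive than any monomial in its terms detects. Section~\ref{sec:pencils} shows this on three pencils of planes. Section~\ref{sec:tools} collects the tools, among them a lower and an upper bound for positive products. Theorem~\ref{thm:A} is proved in Section~\ref{sec:A}, Theorem~\ref{thm:B} and Corollary~\ref{cor:class} in Section~\ref{sec:B} by the Hodge index theorem, and Theorem~\ref{thm:C} in Section~\ref{sec:C} by means of Lorentzian polynomials.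

\section{Three pencils of planes}\label{sec:pencils}

We construct the threefold of the case $n=k=3$ and examine it with linear systems only.

In $\mathbb P^3$ with coordinates $[x:y:z:w]$ let $p=[0:0:0:1]$ and
\[
l_1=\{y=z=0\},\qquad l_2=\{x=z=0\},\qquad l_3=\{x=y=0\},
\]
three non-coplanar lines through $p$. We write $H$ for the pull-back of the hyperplane class to any variety over $\mathbb P^3$. Let $\pi_i\colon Z_i\to\mathbb P^3$ be the blow-up of $l_i$, with exceptional divisor $D_i$. The variety $Z_i$ is the closure of the graph of the pencil of planes through $l_i$. It therefore carries a morphism $Z_i\to\mathbb P^1$, given by $[y:z]$, $[z:x]$, $[x:y]$ for $i=1,2,3$, under which $\mathcal O(1)$ pulls back to the nef class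
\[
\eta_i=H-D_i .
\]
In $Z_1\subset\mathbb P^3\times\mathbb P^1$ the fiber over $p$ is $f=\{p\}\times\mathbb P^1$. The map $[y:z]$ equals $[1:0]$ on $l_2\setminus\{p\}$ and $[0:1]$ on $l_3\setminus\{p\}$, so the strict transforms of $l_2$ and $l_3$ are disjoint smooth curves that meet $f$ in one point each. Let $X$ be the blow-up of $Z_1$ along these two curves, and let $\pi\colon X\to\mathbb P^3$ be the composition. Then $X$ is smooth, projective and rational. Let $E_2,E_3$ be the exceptional divisors of $X\to Z_1$ and let $E_1$ be the strict transform of $D_1$; it equals the pull-back of $D_1$, since the two centers are not contained in $D_1$. The prime divisors contracted by $\pi$ are $E_1,E_2,E_3$, and $\pi(E_j)=l_j$. Put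
\[
L_i=H-E_i\qquad(i=1,2,3).
\]
Let $P_i$ be a general plane through $l_i$. It has multiplicity $1$ along $l_i$ and $0$ along the other two lines, so its strict transform $\tilde P_i\subset X$ has class $L_i$. Let $C\subset X$ be the strict transform of $f$.

\medskip
\noindent\emph{The pencils have no fixed component, but two of them have a base curve.} The surfaces $\tilde P_i$ are prime divisors that vary in a pencil. The pencil of $\tilde P_1$ is pulled back from $Z_1\to\mathbb P^1$ and is base point free. The plane $P_2$ passes through $p$ and does not contain $l_1$, so its strict transform in $Z_1$ is its full preimage, which contains $f$. Hence $C\subset\tilde P_2$, and by the same argument $C\subset\tilde P_3$. Moreover $H\cdot C=0$, while $C$ meets $E_2$ and $E_3$ without being contained in them. Thus $L_2\cdot C<0$ and $L_3\cdot C<0$: the classes $L_2,L_3$ are not nef.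

\medskip
\noindent\emph{The three pencils together move in only two directions.} The equations of $P_1,P_2,P_3$ are linear forms in $x,y,z$ alone, so all three pencils factor through the projection $[x:y:z]$ from $p$ to $\mathbb P^2$. General $P_1,P_2,P_3$ meet only at $p$. The fiber $\pi^{-1}(p)$ consists of $C$ and of one fiber of each of $E_2,E_3$, and a general $\tilde P_1$ meets it in a single point of $C$, because $f$ maps isomorphically to $\mathbb P^1$. So $\tilde P_1\cap\tilde P_2\cap\tilde P_3$ is one point, and it lies on the base curve. This point is what the cup product counts: we have $H^3=1$, $H^2E_i=0$ (a general line misses $l_i$), $HE_iE_j=0$ for $i\neq j$ (a general plane misses $p$) and $E_1E_2E_3=0$ (as $E_2\cap E_3=\emptyset$), whence $L_1L_2L_3=1$. The positive product ignores base loci, so we expect $\langle L_1L_2L_3\rangle=0$.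

\medskip
\noindent\emph{The sum of two pencils moves in three directions.} Products of a section of $L_1$ and a section of $L_2$ span the quadrics $(y,z)\cdot(x,z)=(xy,\,yz,\,xz,\,z^2)$, none of which involves $w$. But sections of $L_1+L_2=2H-E_1-E_2$ are all quadrics vanishing on $l_1\cup l_2$, and $zw$ is such a quadric. The four sections $zx,zy,z^2,zw$ define the birational map $\pi$. So $\operatorname{nd}(L_1+L_2)$ should be $3$, and \eqref{eq:H} should hold with room to spare.

\medskip
To turn this into a proof, one difficulty remains. The product $\langle L_1L_2L_3\rangle$ is defined through the big classes $L_i+\delta\omega$ and through all their decompositions on all modifications of $X$, not through the pencils. We need an upper bound for the nef part of every such decomposition. It comes from the fact that $L_i$ becomes the nef class $\eta_i$ on the other model $Z_i$; this is Lemma~\ref{lem:upper}.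

\section{Positive products: standard facts and two bounds}\label{sec:tools}

\subsection*{Conventions}
A \emph{modification} is a holomorphic map $\mu\colon\hat X\to X$ of compact K\"ahler manifolds that is an isomorphism over the complement of a proper analytic subset. Then $\mu_*\mu^*=\mathrm{id}$ and $\mu_*(a\cdot\mu^*b)=\mu_*a\cdot b$ in cohomology; in particular $\mu^*$ preserves top-degree intersection numbers. By resolution of indeterminacies, finitely many modifications of $X$ are dominated by a common one, which can be taken to be a composition of blow-ups with smooth centers. We fix a K\"ahler class $\omega$ on $X$. For $(1,1)$-classes, $\alpha\le\alpha'$ means that $\alpha'-\alpha$ is psef. A class is \emph{big} if it lies in the interior of the psef cone. For classes $L_1,\dots,L_k$ and $m\in\mathbb N^k$ we write $L^m=\prod_iL_i^{m_i}$.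

Let $\mathcal C^p(X)\subset H^{p,p}(X,\mathbb R)$ be the convex cone of classes of closed positive $(p,p)$-currents; $\mathcal C^1(X)$ is the psef cone. The mass of a closed positive current of class $c$ is the number $c\cdot\omega^{n-p}\ge0$, which we call the \emph{mass} of $c$. We use three facts.
\begin{enumerate}
\item[(C1)] The cone $\mathcal C^p(X)$ is closed, since positive currents of bounded mass form a weakly compact set. A class in $\mathcal C^p(X)$ of mass $0$ is zero, since a positive current of mass $0$ is zero.
\item[(C2)] The product of a psef class and $p-1$ nef classes $N_j$ lies in $\mathcal C^p(X)$: wedge a positive current with K\"ahler forms in $N_j+\varepsilon\omega$, let $\varepsilon\downarrow0$ and use (C1). For $p=n$, such a product is a number $\ge0$.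
\item[(C3)] For a modification $\mu$, the map $\mu_*$ preserves $\mathcal C^p$, and $\mu^*$ preserves nef classes and psef classes. For the last point, write a closed positive $(1,1)$-current locally as $T=dd^cu$ with $u$ plurisubharmonic and set $\mu^*T=dd^c(u\circ\mu)$; this is a closed positive current of class $\mu^*\{T\}$. So $\mu_*$ and $\mu^*$ respect $\le$.
\end{enumerate}
If $\beta_i\le\gamma_i$ for $1\le i\le p$ and all $\beta_i,\gamma_i$ are nef, then by (C2)
\begin{equation}\label{eq:tele}
\gamma_1\cdots\gamma_p-\beta_1\cdots\beta_p=\sum_{i=1}^p\beta_1\cdots\beta_{i-1}(\gamma_i-\beta_i)\gamma_{i+1}\cdots\gamma_p\in\mathcal C^p ,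
\end{equation}
and for nef $\kappa_{p+1},\dots,\kappa_n$
\begin{equation}\label{eq:mono}
\beta_1\cdots\beta_p\,\kappa_{p+1}\cdots\kappa_n\le\gamma_1\cdots\gamma_p\,\kappa_{p+1}\cdots\kappa_n .
\end{equation}

\subsection*{The positive product}
We recall the definition and the standard properties; see \cite[Theorem~3.5 and its proof]{BDPP}, and also \cite{BFJ} and \cite[\S1]{BEGZ}.
\begin{enumerate}
\item[(P1)] For big classes $\alpha_1,\dots,\alpha_p$, consider modifications $\mu\colon\hat X\to X$ that are compositions of blow-ups with smooth centers, together with decompositions $\mu^*\alpha_j=\beta_j+\{N_j\}$ with $\beta_j$ nef and $N_j$ an effective $\mathbb R$-divisor. The product $\langle\alpha_1\cdots\alpha_p\rangle$ is the limit of an increasing directed family of such classes $\mu_*(\beta_1\cdots\beta_p)$. For psef classes,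
\[
\langle\alpha_1\cdots\alpha_p\rangle=\lim_{\delta\downarrow0}\langle(\alpha_1+\delta\omega)\cdots(\alpha_p+\delta\omega)\rangle .
\]
\item[(P2)] The product is symmetric and homogeneous for positive scalars. It equals the cup product on nef classes, and $\langle\alpha\rangle\le\alpha$. It is increasing: if $\alpha_j\le\alpha_j'$ are psef, then $\langle\alpha_1\cdots\alpha_p\rangle\kappa^{n-p}\le\langle\alpha'_1\cdots\alpha'_p\rangle\kappa^{n-p}$ for every K\"ahler class $\kappa$, hence by continuity for every nef class $\kappa$.
\item[(P3)] $\mu_*\langle\mu^*\alpha_1\cdots\mu^*\alpha_p\rangle=\langle\alpha_1\cdots\alpha_p\rangle$ for a modification $\mu$.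
\item[(P4)] $\langle\alpha_1\cdots\alpha_p\rangle\in\mathcal C^p(X)$. By (C1) it is zero if and only if its mass is zero.
\end{enumerate}
We use (P1) in the following form. Let $L_1,\dots,L_k$ be psef. There are only finitely many $m\in\mathbb N^k$ with $|m|\le n$, so for fixed $\delta$ directedness provides one modification and one decomposition of each $L_i+\delta\omega$ that approximate all products $\langle(L+\delta\omega)^m\rangle$ at once. A diagonal argument gives $\delta_s\downarrow0$, modifications $\mu_s\colon X_s\to X$ and nef classes $\beta_{i,s}$ on $X_s$ with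
\begin{equation}\label{eq:approx}
\beta_{i,s}\le\mu_s^*(L_i+\delta_s\omega),\qquad \mu_{s*}(\beta_s^m)\longrightarrow\langle L^m\rangle\quad\text{for all }|m|\le n .
\end{equation}
We call this an \emph{approximating sequence}. Replacing $X_s$ by a higher model and $\beta_{i,s}$ by its pull-back preserves \eqref{eq:approx}. By the projection formula, $\beta_s^m\cdot\mu_s^*\omega^{n-|m|}$ tends to the mass of $\langle L^m\rangle$.

\begin{lemma}[vanishing propagates]\label{lem:prop}
Let $L_1,\dots,L_k$ be psef. If $\langle L^m\rangle=0$ and $m'\ge m$ componentwise with $|m'|\le n$, then $\langle L^{m'}\rangle=0$. In particular, for $0\le j\le n$, $\operatorname{nd}(\alpha)\ge j$ if and only if $\langle\alpha^j\rangle\neq0$.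
\end{lemma}

\begin{proof}
Take an approximating sequence and a constant $c$ with $L_i+\delta_s\omega\le c\,\omega$ for all $i,s$. Then $\beta_{i,s}\le c\,\mu_s^*\omega$, and \eqref{eq:mono}, applied to the $|m'|-|m|$ extra factors, gives
\[
0\le\beta_s^{m'}\cdot\mu_s^*\omega^{n-|m'|}\le c^{|m'|-|m|}\,\beta_s^{m}\cdot\mu_s^*\omega^{n-|m|}\longrightarrow0 .
\]
So $\langle L^{m'}\rangle$ has mass $0$, and (P4) applies.
\end{proof}

The next lemma compares a nef class upstairs with the pull-back of its image. It is the only tool we have for transporting an inequality from one model to another and back.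

\begin{lemma}[negativity]\label{lem:neg}
Let $g\colon Y'\to Y$ be a modification and $\beta$ a nef class on $Y'$. Then $\beta\le g^*g_*\beta$.
\end{lemma}

\begin{proof}
The psef cone is closed, so we may assume that $\beta$ contains a K\"ahler form $\theta$. Then $T=g_*\theta$ is a closed positive current, and $g^*T$ is a closed positive current of class $g^*g_*\beta$ by (C3). Let $g$ be an isomorphism over $Y\setminus A$, with $A$ a proper analytic subset, and put $F=g^{-1}(A)$. Positive currents have measure coefficients, so $g^*T=\mathbf 1_{Y'\setminus F}\,g^*T+\mathbf 1_F\,g^*T$. Off $F$ we have $g^*T=\theta$, and the smooth form $\theta$ puts no mass on the null set $F$, so the first term is $\theta$. Hence $g^*T-\theta=\mathbf 1_F\,g^*T$ is positive; it is closed and has class $g^*g_*\beta-\beta$.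
\end{proof}

\subsection*{A lower and an upper bound}
To bound a positive product from below, it suffices to exhibit nef classes under the given ones on some model.

\begin{lemma}[lower bound]\label{lem:lower}
Let $\nu\colon X_0\to X$ be a modification, $\alpha_1,\dots,\alpha_p$ psef classes on $X$, and $\gamma_i$ nef classes on $X_0$ with $\gamma_i\le\nu^*\alpha_i$. Then for every nef class $\kappa$ on $X$,
\[
\langle\alpha_1\cdots\alpha_p\rangle\,\kappa^{n-p}\ \ge\ \gamma_1\cdots\gamma_p\cdot\nu^*\kappa^{n-p}.
\]
\end{lemma}

\begin{proof}
By (P3) and the projection formula the left side is $\langle\nu^*\alpha_1\cdots\nu^*\alpha_p\rangle\,\nu^*\kappa^{n-p}$. Apply (P2) on $X_0$ with the nef class $\nu^*\kappa$.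
\end{proof}

An upper bound must control all nef classes under $\alpha_i+\delta\omega$. This is possible when $\alpha_i$ is dominated by a nef class after transport to some other model $Z_i$, which may depend on $i$.

\begin{lemma}[upper bound]\label{lem:upper}
Let $\nu\colon X_0\to X$ and $g_i\colon X_0\to Z_i$ $(1\le i\le p)$ be modifications. Let $\alpha_i$ be psef classes on $X$ and $\eta_i$ nef classes on $Z_i$ with $g_{i*}\nu^*\alpha_i\le\eta_i$. Then
\[
\langle\alpha_1\cdots\alpha_p\rangle\,\omega^{n-p}\ \le\ g_1^*\eta_1\cdots g_p^*\eta_p\cdot\nu^*\omega^{n-p}.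
\]
\end{lemma}

\begin{proof}
Take an approximating sequence for $\alpha_1,\dots,\alpha_p$. Passing to higher models, we may assume $\mu_s=\nu\circ\sigma_s$ with $\sigma_s\colon X_s\to X_0$ a modification. Put $g_{i,s}=g_i\circ\sigma_s$. Then $g_{i,s*}\mu_s^*=g_{i*}\sigma_{s*}\sigma_s^*\nu^*=g_{i*}\nu^*$ does not depend on $s$. Choose K\"ahler classes $\kappa_i$ on $Z_i$ with $g_{i*}\nu^*\omega\le\kappa_i$. Pushing $\beta_{i,s}\le\mu_s^*(\alpha_i+\delta_s\omega)$ forward to $Z_i$ gives
\[
g_{i,s*}\beta_{i,s}\le g_{i*}\nu^*\alpha_i+\delta_s\,g_{i*}\nu^*\omega\le\eta_i+\delta_s\kappa_i .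
\]
Pull back and apply Lemma~\ref{lem:neg}:
\[
\beta_{i,s}\le g_{i,s}^*g_{i,s*}\beta_{i,s}\le\sigma_s^*g_i^*(\eta_i+\delta_s\kappa_i).
\]
The outer terms are nef, so \eqref{eq:mono} yields
\[
\beta_{1,s}\cdots\beta_{p,s}\cdot\mu_s^*\omega^{n-p}\le\prod_{i=1}^pg_i^*(\eta_i+\delta_s\kappa_i)\cdot\nu^*\omega^{n-p}.
\]
The right side is a polynomial in $\delta_s$ whose coefficients are intersection numbers on the fixed manifold $X_0$. Let $s\to\infty$.
\end{proof}

\subsection*{Movable classes}

\begin{lemma}\label{lem:movable}
If $L$ is movable, then $\langle L\rangle=L$. In particular $\operatorname{nd}(L)\ge1$ if and only if $L\neq0$.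
\end{lemma}

\begin{proof}
Fix $\delta>0$. Arbitrarily close to $L$ there is a finite positive combination $L'$ of classes $\mu_{j*}\tilde\omega_j$. Pulling the $\tilde\omega_j$ back to a common model $\mu\colon\hat X\to X$, we write $L'=\mu_*\gamma$ with $\gamma$ nef. For $L'$ close to $L$ the class $\delta\omega+L-L'$ is K\"ahler, so by Lemma~\ref{lem:neg} we have $\gamma\le\mu^*L'\le\mu^*(L+\delta\omega)$. Lemma~\ref{lem:lower} gives $\langle L+\delta\omega\rangle\omega^{n-1}\ge\gamma\cdot\mu^*\omega^{n-1}=L'\omega^{n-1}$. Letting $L'\to L$ and then $\delta\downarrow0$, we find $(L-\langle L\rangle)\,\omega^{n-1}\le0$. The class $L-\langle L\rangle$ is psef by (P2), so it vanishes by (C1).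
\end{proof}

\begin{lemma}\label{lem:nefpsef}
If $L_1,\dots,L_{p-1}$ are nef and $L_p$ is psef, then $\langle L_1\cdots L_p\rangle=L_1\cdots L_{p-1}\cdot\langle L_p\rangle$.
\end{lemma}

\begin{proof}
Take an approximating sequence and put $\gamma_{i,s}=\mu_s^*(L_i+\delta_s\omega)$ for $i<p$ and $\gamma_{p,s}=\beta_{p,s}$. These classes are nef and $\beta_{i,s}\le\gamma_{i,s}$. By the projection formula,
\[
\mu_{s*}\Bigl(\prod_i\gamma_{i,s}\Bigr)=\prod_{i<p}(L_i+\delta_s\omega)\cdot\mu_{s*}\beta_{p,s}\longrightarrow L_1\cdots L_{p-1}\langle L_p\rangle .
\]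
By \eqref{eq:tele} and (C3), $\mu_{s*}\bigl(\prod\gamma_{i,s}-\prod\beta_{i,s}\bigr)\in\mathcal C^p(X)$, so the limit $c=L_1\cdots L_{p-1}\langle L_p\rangle-\langle L_1\cdots L_p\rangle$ lies in $\mathcal C^p(X)$ by (C1). Lemma~\ref{lem:lower} gives $\langle\prod_i(L_i+\delta_s\omega)\rangle\omega^{n-p}\ge\prod_i\gamma_{i,s}\cdot\mu_s^*\omega^{n-p}$, and in the limit $c\cdot\omega^{n-p}\le0$. So $c=0$ by (C1).
\end{proof}

\section{The counterexample}\label{sec:A}

We keep the notation of Section~\ref{sec:pencils}. To compare $X$ with the three models $Z_i$, fix a smooth projective threefold $X_0$ with birational morphisms $\nu\colon X_0\to X$ and $g_i\colon X_0\to Z_i$ over $\mathbb P^3$, for instance a resolution of the closure of the graph of $X\dashrightarrow Z_1\times Z_2\times Z_3$. Let $\varphi_i\colon X_0\to Z_i\to\mathbb P^1$ be the composition and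
\[
\gamma_i=g_i^*\eta_i=\varphi_i^*\mathcal O(1),
\]
a nef class on $X_0$: the free part of the $i$-th pencil.

\begin{lemma}\label{lem:transport}
For $i=1,2,3$ we have $\nu_*\gamma_i=L_i$ and $g_{i*}\nu^*L_i=\eta_i$.
\end{lemma}

\begin{proof}
Since $\nu^*H=g_i^*H$, we have $\nu_*g_i^*H=H$ and $g_{i*}\nu^*H=H$. It remains to show $\nu_*g_i^*D_i=E_i$ and $g_{i*}\nu^*E_i=D_i$. The effective divisor $\nu_*g_i^*D_i$ is supported in $\pi^{-1}(l_i)$. A prime divisor in $\pi^{-1}(l_i)$ is contracted by $\pi$, so it is some $E_j$, and $\pi(E_j)=l_j$ forces $j=i$. Hence $\nu_*g_i^*D_i=aE_i$. The effective divisor $g_{i*}\nu^*E_i$ is supported in $\pi_i^{-1}(l_i)=D_i$, so it equals $a'D_i$. Over $U_i=\mathbb P^3\setminus\bigcup_{j\neq i}l_j$ both $X$ and $Z_i$ are the blow-up of $l_i\cap U_i$; this identification matches $E_i$ with $D_i$ and $\nu$ with $g_i$. Computing the coefficients over $U_i$, where the compositions become $\nu_*\nu^*=\mathrm{id}$, gives $a=a'=1$.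
\end{proof}

\begin{lemma}\label{lem:cubic}
Every monomial of degree $3$ in $\gamma_1,\gamma_2,\gamma_3$ vanishes, and $\gamma_iH^2=1$.
\end{lemma}

\begin{proof}
We have $\gamma_i^2=0$ because $\gamma_i$ is pulled back from $\mathbb P^1$. The morphism $\varphi=(\varphi_1,\varphi_2,\varphi_3)\colon X_0\to(\mathbb P^1)^3$ is given on a dense open set by $([y:z],[z:x],[x:y])$. In coordinates $([s_0:s_1],[t_0:t_1],[u_0:u_1])$ its image lies in the surface $s_0t_0u_0=s_1t_1u_1$, both sides being $xyz$. The class $\gamma_1\gamma_2\gamma_3$ is the pull-back of the class of a point, which we represent by a smooth form supported near a point outside the image; so it is $0$. Finally $\gamma_iH^2=(H-D_i)H^2=1$ on $Z_i$, since a general line misses $l_i$.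
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
To reach all $3\le k\le n$, we multiply by projective lines, which supply independent nef classes. Let $T=(\mathbb P^1)^{n-3}$ with point classes $h_4,\dots,h_n$ of its factors, let $W=X\times T$, and consider on $W$ the pull-backs of
\[
L_1,\ L_2,\ L_3,\qquad L_j=h_j\quad(4\le j\le k).
\]
For $n=3$ the factor $T$ is a point and $W=X$. We keep the names $\nu,g_i$ for the modifications $\nu\times\mathrm{id}\colon X_0\times T\to W$ and $g_i\times\mathrm{id}\colon X_0\times T\to Z_i\times T$, and we suppress pull-backs along projections. Pull-back and push-forward of divisors commute with taking the product with $T$, so Lemma~\ref{lem:transport} holds on these products.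

\medskip
\noindent\emph{Step 1: the classes are movable and $k-2$ of them are nef.} For $i\le3$ and $\kappa$ K\"ahler on $X_0\times T$, the class $L_i=\nu_*\gamma_i$ is the limit of $\nu_*(\gamma_i+\varepsilon\kappa)$, so it is movable. The class $L_1$ is the pull-back of $\eta_1$ under $X\to Z_1$, so $L_1,h_4,\dots,h_k$ are $k-2$ nef classes. Lemma~\ref{lem:neg} also gives
\begin{equation}\label{eq:gamma}
\gamma_i\le\nu^*\nu_*\gamma_i=\nu^*L_i\qquad(i=1,2,3).
\end{equation}

\medskip
\noindent\emph{Step 2: condition \eqref{eq:H} holds.} Let $I=J\sqcup K$ be nonempty with $J\subset\{1,2,3\}$ and $K\subset\{4,\dots,k\}$. Put $s=|I|$, $h_K=\sum_{l\in K}h_l$, $K'=\{4,\dots,n\}\setminus K$, and let $A=H+h_4+\dots+h_n$, a nef class on $W$. We find a nef class $N\le\nu^*L_I$ on $X_0\times T$ with $N^sA^{n-s}>0$. Then Lemma~\ref{lem:lower} gives $\langle L_I^s\rangle A^{n-s}>0$, so $\langle L_I^s\rangle\neq0$. In each case $N^sA^{n-s}$ expands into products of nef classes with positive integer coefficients; all terms are $\ge0$ by (C2), so one positive term suffices. The expansion of $A^{n-s}$ contains $H^{3-|J|}\prod_{l\in K'}h_l$,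 whose degree is $3-|J|+n-3-|K|=n-s$.
\begin{itemize}
\item $J=\emptyset$. Take $N=h_K$. The expansion of $N^s$ contains $\prod_{l\in K}h_l$, and the resulting term is $H^3h_4\cdots h_n=1$.
\item $J=\{j\}$. Take $N=\gamma_j+h_K$, which is allowed by \eqref{eq:gamma}. The expansion of $N^s$ contains $\gamma_j\prod_{l\in K}h_l$, and the resulting term is $\gamma_jH^2\,h_4\cdots h_n=1$ by Lemma~\ref{lem:cubic}.
\item $|J|\ge2$. Let $i\neq j$ lie in $J$. The pull-back to $X$ of the plane spanned by $l_i$ and $l_j$ contains the distinct prime divisors $E_i$ and $E_j$, so $H-E_i-E_j$ is the class of an effective divisor and $L_i+L_j=H+(H-E_i-E_j)\ge H$. The remaining class, if any, is psef, so $L_J\ge H$. Take $N=H+h_K$. The expansion of $N^s$ contains $H^{|J|}\prod_{l\in K}h_l$, and the resulting term is $H^3h_4\cdots h_n=1$.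
\end{itemize}

\medskip
\noindent\emph{Step 3: the product vanishes.} Let $i_1,i_2,i_3\in\{1,2,3\}$, not necessarily distinct, and let $\omega_W$ be a K\"ahler class on $W$. By Lemma~\ref{lem:transport}, Lemma~\ref{lem:upper} applies with the models $Z_{i_a}\times T$ and the nef classes $\eta_{i_a}$. With Lemma~\ref{lem:cubic} it gives
\begin{equation}\label{eq:cubic}
\langle L_{i_1}L_{i_2}L_{i_3}\rangle\,\omega_W^{n-3}\le\gamma_{i_1}\gamma_{i_2}\gamma_{i_3}\cdot\nu^*\omega_W^{n-3}=0 .
\end{equation}
By (P4), $\langle L_1L_2L_3\rangle=0$, and Lemma~\ref{lem:prop} gives $\langle L_1\cdots L_k\rangle=0$.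
\end{proof}

The geometry enters at two points. That the lines pass through a common point gives $\gamma_1\gamma_2\gamma_3=0$ in Step~3. That two of them span a plane gives $L_i+L_j\ge H$ in Step~2.

\section{Necessity, and the case of two classes}\label{sec:B}

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Let $I\subset[k]$ be nonempty. By Lemma~\ref{lem:prop}, $\langle\prod_{i\in I}L_i\rangle\neq0$. Since $L_i\le L_I$ for $i\in I$, (P2) and (P4) give $\langle L_I^{|I|}\rangle\omega^{n-|I|}\ge\langle\prod_{i\in I}L_i\rangle\omega^{n-|I|}>0$.
\end{proof}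

For $k=1$, part (ii) is the last assertion of Lemma~\ref{lem:prop}. For $k=2$ we use the Hodge index theorem: if $\kappa$ is a K\"ahler class on a compact K\"ahler manifold $Y$ of dimension $n\ge2$, then the form $(x,y)\mapsto xy\kappa^{n-2}$ on $H^{1,1}(Y,\mathbb R)$ is negative definite on the hyperplane $\{x\kappa^{n-1}=0\}$. Applied to $x-t\kappa$ with $t=x\kappa^{n-1}/\kappa^n$, it gives
\begin{equation}\label{eq:HI}
(x\kappa^{n-1})^2\ge(x^2\kappa^{n-2})(\kappa^n)\qquad\text{for all }x,
\end{equation}
and by continuity \eqref{eq:HI} holds for nef $\kappa$ as well. A real symmetric form has at most one positive eigenvalue exactly when it is positive definite on no plane. This property passes to the Gram matrix of any finite family of vectors, and, since eigenvalues are continuous, to limits of matrices of a fixed size.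

For two nef classes, $L_1L_2=0$ forces equality in the Hodge index theorem, and the classes are proportional. For psef classes the nef approximations live on manifolds $X_s$ that change with $s$, and their cohomology has unbounded dimension. Two devices bring the argument back to a fixed space: a $3\times3$ Gram matrix, and the splitting of a class on $X_s$ into a pull-back and a part killed by $\mu_{s*}$.

\begin{proposition}\label{prop:two}
Let $n\ge2$ and let $L_1,L_2$ be psef with $\langle L_1\rangle\neq0$, $\langle L_2\rangle\ne0$ and $\langle L_1L_2\rangle=0$. Then $\langle L_1^2\rangle=\langle L_2^2\rangle=0$, and $\langle L_1\rangle=c\langle L_2\rangle$ for some $c>0$.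
\end{proposition}

\begin{proof}
Take an approximating sequence and let $q_s(x,y)=xy\cdot\mu_s^*\omega^{n-2}$ on $H^{1,1}(X_s,\mathbb R)$. By \eqref{eq:HI} for the nef class $\mu_s^*\omega$, whose top power is $V=\omega^n>0$,
\begin{equation}\label{eq:neg}
q_s(x,x)\le0\quad\text{whenever }x\cdot\mu_s^*\omega^{n-1}=0 .
\end{equation}
Every plane meets this hyperplane in a nonzero vector, so $q_s$ has at most one positive eigenvalue.

\medskip
\noindent\emph{The squares vanish.} Put $a_i=\langle L_i^2\rangle\omega^{n-2}\ge0$ and $d_i=\langle L_i\rangle\omega^{n-1}>0$. The Gram matrices of $(\beta_{1,s},\beta_{2,s},\mu_s^*\omega)$ under $q_s$ converge to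
\[
M=\begin{pmatrix}a_1&0&d_1\\0&a_2&d_2\\d_1&d_2&V\end{pmatrix},
\]
which therefore has at most one positive eigenvalue. Suppose $a_1>0$. Let $e_1,e_2,e_3$ be the standard basis and $v=e_3-(d_1/a_1)e_1+te_2$. Then
\[
M(e_1,v)=d_1-d_1=0,\qquad M(v,v)=V-\frac{d_1^2}{a_1}+2td_2+t^2a_2 ,
\]
and $M(v,v)>0$ for large $t$ because $d_2>0$. So $M$ is positive definite on the plane spanned by $e_1$ and $v$, a contradiction. Hence $a_1=0$, and exchanging the roles of $L_1$ and $L_2$ gives $a_2=0$. By (P4), $\langle L_1^2\rangle=\langle L_2^2\rangle=0$.

\medskip
\noindent\emph{Proportionality.} Let $c=d_1/d_2$ and $x_s=\beta_{1,s}-c\beta_{2,s}$. The upper left $2\times2$ block of $M$ is zero, so $q_s(x_s,x_s)\to0$. Write $x_s=\mu_s^*\xi_s+e_s$ with $\xi_s=\mu_{s*}x_s$, so that $\mu_{s*}e_s=0$ and $\xi_s\to\xi=\langle L_1\rangle-c\langle L_2\rangle$ by \eqref{eq:approx}. The projection formula gives $q_s(\mu_s^*\xi_s,e_s)=0$ and $e_s\cdot\mu_s^*\omega^{n-1}=0$, so $q_s(e_s,e_s)\le0$ by \eqref{eq:neg}. Therefore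
\[
\xi_s^2\omega^{n-2}=q_s(x_s,x_s)-q_s(e_s,e_s)\ge q_s(x_s,x_s)\longrightarrow0 ,
\]
and $\xi^2\omega^{n-2}\ge0$. Since $\xi\omega^{n-1}=d_1-cd_2=0$, the Hodge index theorem on $X$ forces $\xi=0$.
\end{proof}

Movability is used only now, to pass from $\langle L_i\rangle$ to $L_i$.

\begin{corollary}\label{cor:two}
Let $n\ge2$ and let $L_1,L_2$ be nonzero movable classes. Then $\langle L_1L_2\rangle=0$ if and only if $L_1,L_2$ are proportional and $\operatorname{nd}(L_1)=1$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:movable}, $\langle L_i\rangle=L_i\neq0$. If $\langle L_1L_2\rangle=0$, Proposition~\ref{prop:two} gives $L_1=cL_2$ and $\langle L_1^2\rangle=0$, so $\operatorname{nd}(L_1)=1$. Conversely, if $L_1=cL_2$, then $c>0$ since both classes have positive mass, and $\langle L_1L_2\rangle=c^{-1}\langle L_1^2\rangle=0$ when $\operatorname{nd}(L_1)=1$.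
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii) for $k=2$]
One implication is part (i). Assume \eqref{eq:H} and suppose $\langle L_1L_2\rangle=0$. Since $\operatorname{nd}(L_i)\ge1$, both classes are nonzero. By Corollary~\ref{cor:two}, $L_1+L_2$ is a positive multiple of $L_1$, so $\operatorname{nd}(L_1+L_2)=1$ by homogeneity. This contradicts $\operatorname{nd}(L_1+L_2)\ge2$.
\end{proof}

\begin{example}[movability is needed for $k=2$]\label{ex:psef}
Let $S$ be the blow-up of $\mathbb P^2$ at two points, with line class $\ell$ and exceptional curves $G_1,G_2$, and let $G_0$ be the strict transform of the line through the two points, of class $\ell-G_1-G_2$. On $\mathbb P^1\times S$, with $h$ the point class of $\mathbb P^1$, put $L_1=h+G_1$ and $L_2=h+G_0$. Since $L_i\ge h$, Lemma~\ref{lem:lower} gives $\operatorname{nd}(L_i)\ge1$. The sum $2h+(\ell-G_2)$ is nef with square $4h(\ell-G_2)\neq0$, so \eqref{eq:H} holds. The curves $G_1$ and $G_0$ are $(-1)$-curves. Let $g_1,g_2$ be the products of the identity of $\mathbb P^1$ with their contractions. Then $g_{i*}L_i=h$, and Lemma~\ref{lem:upper}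 with $\nu=\mathrm{id}$ gives $\langle L_1L_2\rangle\omega\le h^2\omega=0$. So $\langle L_1L_2\rangle=0$.
\end{example}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
If $k\le2$, use Theorem~\ref{thm:B}(ii). If $r\le1$, number the classes so that $L_1,\dots,L_{k-1}$ are nef. Lemmas~\ref{lem:nefpsef} and~\ref{lem:movable} give $\langle L_1\cdots L_k\rangle=L_1\cdots L_k$, and Theorem~\ref{thm:HX} applies. If $k\ge3$ and $r\ge2$, Theorem~\ref{thm:A} is a counterexample in the given dimension $n\ge k$.
\end{proof}

\section{Lorentzian polynomials and the corrected criterion}\label{sec:C}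

For $k=2$, Theorem~\ref{thm:C} says: if $\langle L_1\rangle,\langle L_2\rangle\neq0$ and one of $\langle L_1^2\rangle,\langle L_1L_2\rangle,\langle L_2^2\rangle$ is nonzero, then $\langle L_1L_2\rangle\ne0$. This is the first half of Proposition~\ref{prop:two}, whose proof used only that the masses of the products form a matrix with at most one positive eigenvalue. For general $k$ we need an object that records the masses of all $\langle L^m\rangle$, that inherits a signature condition from the nef approximations, and whose pattern of zeros is then constrained. The generating polynomial of the masses does this.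

\subsection*{Two combinatorial facts}
Index coordinates by $\{0,\dots,k\}$, let $e_0,\dots,e_k$ be the standard basis of $\mathbb Z^{k+1}$, and write $m(A)=\sum_{i\in A}m_i$. A set $S\subset\{m\in\mathbb N^{k+1}:|m|=n\}$ is \emph{M-convex} if for all $m,m'\in S$ and every $i$ with $m_i>m'_i$ there is $j$ with $m_j<m'_j$ and $m-e_i+e_j\in S$. The full simplex $\{|m|=n\}$ is M-convex. A nonempty M-convex set is the set of lattice points of an integral base polytope \cite[Ch.~4]{Mu}: with $\rho(A)=\max_{m\in S}m(A)$,
\begin{equation}\label{eq:base}
S=\bigl\{m\in\mathbb Z^{k+1}:\ |m|=n,\ \ m(A)\le\rho(A)\ \text{ for all }A\subset\{0,\dots,k\}\bigr\}.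
\end{equation}
A homogeneous polynomial $P(x_0,\dots,x_k)$ of degree $n\ge2$ is \emph{Lorentzian} in the sense of Br\"and\'en--Huh \cite{BH} if its coefficients are nonnegative, its support (the set of exponents of monomials with nonzero coefficient) is M-convex, and for every $|m|=n-2$ the Hessian of the quadratic form $\partial^mP$ has at most one positive eigenvalue. The set of Lorentzian polynomials of degree $n$ in $x_0,\dots,x_k$ is closed \cite[Theorem~2.25]{BH}. This closedness is what we need: in the limit coefficients may vanish, but the support stays M-convex.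

\subsection*{The volume polynomial}
We use the mixed Hodge index theorem \cite{Gr,DN}: for K\"ahler classes $\theta_1,\dots,\theta_{n-2}$ on a compact K\"ahler manifold $Y$ of dimension $n$, the form $(x,y)\mapsto xy\,\theta_1\cdots\theta_{n-2}$ on $H^{1,1}(Y,\mathbb R)$ has at most one positive eigenvalue.

\begin{lemma}\label{lem:lor}
Let $n\ge2$ and let $L_1,\dots,L_k$ be psef on $X$. Then
\[
P(x_0,\dots,x_k)=\sum_{|m|=n}\frac{n!}{m!}\,\Bigl(\langle L_1^{m_1}\cdots L_k^{m_k}\rangle\cdot\omega^{m_0}\Bigr)x^m,\qquad m!=\prod_{i=0}^km_i!,
\]
is Lorentzian.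
\end{lemma}

\begin{proof}
For $(1,1)$-classes $\kappa_0,\dots,\kappa_k$ on a compact K\"ahler manifold $Y$ of dimension $n$, let $P_\kappa(x)=\bigl(\sum_ix_i\kappa_i\bigr)^n=\sum_{|m|=n}\frac{n!}{m!}\kappa^mx^m$. Suppose first that the $\kappa_i$ are K\"ahler. Every coefficient is positive, so the support is the full simplex. For $|m|=n-2$,
\[
\partial^mP_\kappa=\frac{n!}{2}\Bigl(\sum_ix_i\kappa_i\Bigr)^2\kappa^m ,
\]
and its Hessian is $n!$ times the Gram matrix of $\kappa_0,\dots,\kappa_k$ under the form $(x,y)\mapsto xy\kappa^m$. By the mixed Hodge index theorem it has at most one positive eigenvalue. So $P_\kappa$ is Lorentzian, and by closedness the same holds when the $\kappa_i$ are nef. Apply this on $X_s$ to the nef classes $\mu_s^*\omega,\beta_{1,s},\dots,\beta_{k,s}$ of an approximating sequence. By \eqref{eq:approx}, which holds for all exponents simultaneously, the resulting polynomials converge coefficientwise to $P$. By closedness again, $P$ is Lorentzian.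
\end{proof}

The variable $x_0$ lets one polynomial of degree $n$ record products of all degrees: by (P4), the support $S$ of $P$ consists of the $m$ with $|m|=n$ and $\langle L_1^{m_1}\cdots L_k^{m_k}\rangle\neq0$. For $k=2$ the exchange property alone recovers the case treated above. If $\langle L_2\rangle\neq0$ and $\langle L_1^2\rangle\ne0$, then $m=(n-1,0,1)$ and $m'=(n-2,2,0)$ lie in $S$; for $i=0$ the only admissible $j$ is $1$, so $(n-2,1,1)\in S$.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
If $\langle L_1\cdots L_k\rangle\neq0$, Lemma~\ref{lem:prop} shows that $m=(1,\dots,1)\in\mathbb N^I$ works for each $I$.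

Conversely, assume the condition. If $n=1$ then $k=1$ and the condition for $I=\{1\}$ is the conclusion. Let $n\ge2$. By Lemma~\ref{lem:lor} the support $S$ of $P$ is M-convex. It contains $(n,0,\dots,0)$ because $\omega^n>0$, so \eqref{eq:base} applies. We must show that $u=(n-k,1,\dots,1)$ lies in $S$. We have $|u|=n$, and we check $u(A)\le\rho(A)$ for nonempty $A$.
\begin{itemize}
\item If $0\in A$, then $\rho(A)=n$ because $(n,0,\dots,0)\in S$, and $u(A)\le|u|=n$.
\item If $A=I\subset[k]$, the hypothesis gives $m\in\mathbb N^I$ with $|m|=|I|$ and $\langle\prod_{i\in I}L_i^{m_i}\rangle\ne0$. The vector with entry $n-|I|$ at $0$, entries $m_i$ on $I$ and $0$ elsewhere lies in $S$, so $\rho(I)\ge|I|=u(I)$.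
\end{itemize}
Hence $u\in S$, that is, $\langle L_1\cdots L_k\rangle\neq0$.
\end{proof}

\begin{remark}[the two rank functions]\label{rem:rank}
By Lemma~\ref{lem:prop}, for $I\subset[k]$,
\[
\rho(I)=\max\Bigl\{|m|:\ m\in\mathbb N^I,\ |m|\le n,\ \Bigl\langle\prod_{i\in I}L_i^{m_i}\Bigr\rangle\neq0\Bigr\},
\]
and the condition of Theorem~\ref{thm:C} reads $\rho(I)\ge|I|$ for all $I$. This is \eqref{eq:H} with $\rho(I)$ in place of $\operatorname{nd}(L_I)$. Since $L_i\le L_I$ for $i\in I$, (P2) gives $\rho(I)\le\operatorname{nd}(L_I)$. For nef classes equality holds: in $L_I^j=\sum_{|m|=j}\frac{j!}{m!}L^m$ all terms lie in $\mathcal C^j(X)$, so the sum is nonzero exactly when some term is. For movable classes the inequality can be strict. On the threefold of Section~\ref{sec:pencils}, \eqref{eq:cubic} gives $\langle L^m\rangle=0$ for all $|m|=3$, so $\rho(\{1,2,3\})\le2$, whereas $L_1+L_2+L_3\ge H$ has numerical dimension $3$. This gap is the reason the conjecture fails.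
\end{remark}

\begin{thebibliography}{BDPP}

\bibitem[BDPP]{BDPP} Boucksom, Demailly, P\u{a}un, Peternell, J. Algebraic Geom. \textbf{22} (2013).

\bibitem[BEGZ]{BEGZ} Boucksom, Eyssidieux, Guedj, Zeriahi, Acta Math. \textbf{205} (2010).

\bibitem[BFJ]{BFJ} Boucksom, Favre, Jonsson, J. Algebraic Geom. \textbf{18} (2009).

\bibitem[BH]{BH} Br\"and\'en, Huh, Ann. of Math. \textbf{192} (2020).

\bibitem[DN]{DN} Dinh, Nguy\^en, GAFA \textbf{16} (2006).

\bibitem[Gr]{Gr} Gromov (1990).

\bibitem[HX]{HX} Jiajun Hu, Jian Xiao, \emph{Positivity in the shadow of Hodge index theorem}, arXiv:2505.06626 (2025).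

\bibitem[Mu]{Mu} Murota, \emph{Discrete Convex Analysis}, SIAM, 2003.

\end{thebibliography}
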